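\title{Radial projection onto the Barvinok--Novik orbitope and the diameter of supports}

\begin{abstract}
For $\frac{2\pi(k-1)}{2k-1}\le r<\frac{2\pi k}{2k+1}$, the symmetric moment curve and radial projection onto the boundary of its convex hull define a self-map $\nu$ of the Vietoris--Rips metric thickening $\mathrm{VR}^m(S^1;r)$ of the circle. A conjecture of Adams, Bush and Frick asserts that adding the support of $\nu(\mu)$ to the support of $\mu$ never increases the diameter. We show that this holds if and only if $k=1$ or $(k,r)=(2,\frac{2\pi}{3})$. For $k\ge2$ and $r>\frac{2\pi(k-1)}{2k-1}$ there are measures with three atoms and support of diameter $r$ for which the union of the two supports has diameter arbitrarily close to $\pi$. For every $k\ge 2$ we identify the exact threshold $\varphi_k$: the equality holds for all measures of support diameter at most $\varphi_k$ and fails for some measure of each larger admissible diameter. Here $\varphi_2=\frac{2\pi}{3}$, and $\varphi_k<\frac{2\pi}{3}$ for $k\ge3$.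
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The setting}
Let $S^1=\mathbb{R}/2\pi\mathbb{Z}$ be the circle of circumference $2\pi$ with its arc-length metric $d$; all diameters are taken in this metric. A \emph{measure} always means a finitely supported probability measure $\mu=\sum_i\lambda_i\delta_{t_i}$ on $S^1$, with $\lambda_i>0$, $\sum_i\lambda_i=1$ and support $\operatorname{supp}\mu=\{t_i\}$. The $1$-Wasserstein distance $W_1(\mu,\mu')$ is the minimum of $\sum_{s,t}\gamma(s,t)\,d(s,t)$ over all \emph{transport plans}, that is, over all $\gamma\ge0$ with $\sum_t\gamma(s,t)=\mu(\{s\})$ and $\sum_s\gamma(s,t)=\mu'(\{t\})$. For $r\ge0$ the \emph{Vietoris--Rips metric thickening} $\mathrm{VR}^m(S^1;r)$ is the set of measures $\mu$ with $\operatorname{diam}(\operatorname{supp}\mu)\le r$, with the metric $W_1$. Such a measure is a point, in barycentric coordinates, of a simplex whose vertex set has diameter at most $r$, and the metric remembers the geometry of the circle: $W_1(\delta_s,\delta_t)=d(s,t)$.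

Fix an integer $k\ge1$. The \emph{symmetric moment curve} is
\[
\mathrm{SM}_{2k}(t)=(\cos t,\sin t,\cos 3t,\sin 3t,\ldots,\cos(2k-1)t,\sin(2k-1)t)\in\mathbb{R}^{2k},
\]
and its convex hull $\mathcal{B}_{2k}$ is the \emph{Barvinok--Novik orbitope}, a convex body with the origin in its interior. We write $\mathrm{SM}$ and $\mathcal{B}$ when $k$ is understood, and extend $\mathrm{SM}$ to measures by $\mathrm{SM}(\sum_i\lambda_i\delta_{t_i})=\sum_i\lambda_i\mathrm{SM}(t_i)$. Every ray from the origin meets $\partial\mathcal{B}$ in exactly one point; this defines the radial projection $p\colon\mathbb{R}^{2k}\setminus\{0\}\to\partial\mathcal{B}$, which restricts to a homeomorphism from the unit sphere $S^{2k-1}$ onto $\partial\mathcal{B}$. A \emph{face} of $\mathcal{B}$ is a convex subset $F$ that contains every segment of $\mathcal{B}$ whose relative interior meets $F$. Put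
\[
\rho_k=\frac{2\pi(k-1)}{2k-1},\qquad\text{so that}\qquad \rho_{k+1}=\frac{2\pi k}{2k+1}<\pi ;
\]
$\rho_k$ is the diameter of the vertex set of a regular $(2k-1)$-gon in $S^1$. We use two known facts without proof.
\begin{itemize}
\item[(A)] If $r<\rho_{k+1}$, then $\mathrm{SM}(\mu)\ne0$ for all $\mu\in\mathrm{VR}^m(S^1;r)$, so $p\circ\mathrm{SM}\colon\mathrm{VR}^m(S^1;r)\to\partial\mathcal{B}$ is well defined, and it is continuous.
\item[(B)] Every proper face of $\mathcal{B}$ is a simplex whose vertices are points $\mathrm{SM}(t_i)$ with $\operatorname{diam}\{t_i\}\le\rho_k$. Hence every $y\in\partial\mathcal{B}$ is uniquely $y=\sum_i\lambda_i\mathrm{SM}(t_i)$ with $\lambda_i>0$, $\sum_i\lambda_i=1$ and the $\mathrm{SM}(t_i)$ the vertices of the minimal face containing $y$. For $r\ge\rho_k$ the map $\iota\colon\partial\mathcal{B}\to\mathrm{VR}^m(S^1;r)$, $\iota(y)=\sum_i\lambda_i\delta_{t_i}$, is continuous.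
\end{itemize}
For every measure $\mu$ with $\operatorname{diam}(\operatorname{supp}\mu)<\rho_{k+1}$ we set
\[
\nu(\mu)=\iota\circ p\circ\mathrm{SM}(\mu).
\]
The definition does not involve $r$, and $\nu$ is $W_1$-continuous on $\mathrm{VR}^m(S^1;r)$ for each $r<\rho_{k+1}$. It maps $\mathrm{VR}^m(S^1;r)$ to itself when $\rho_k\le r<\rho_{k+1}$. Both ends of this range are forced by regular polygons. The uniform measure on a regular $(2k+1)$-gon has support diameter $\rho_{k+1}$ and is sent to $0$ by $\mathrm{SM}$, since no frequency $1,3,\dots,2k-1$ is divisible by $2k+1$. The uniform measure on the regular $(2k-1)$-gon $\{t:\cos(2k-1)t=1\}$ has support diameter $\rho_k$ and lies in the image of $\iota$ (Lemma~\ref{lem:recognize} below).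

\subsection*{The conjecture}
The following conjecture is posed in \cite{ABF}.

\medskip
\noindent\textbf{Conjecture.} \emph{If $\rho_k\le r<\rho_{k+1}$ and $\mu\in\mathrm{VR}^m(S^1;r)$, then}
\begin{equation}\label{eq:conj}
\operatorname{diam}(\operatorname{supp}\mu)=\operatorname{diam}\bigl(\operatorname{supp}\mu\cup\operatorname{supp}\nu(\mu)\bigr).
\end{equation}
We say that the conjecture \emph{holds for $(k,r)$} if \eqref{eq:conj} holds for all $\mu\in\mathrm{VR}^m(S^1;r)$.

The equality has a topological use. The composite $(p\circ\mathrm{SM})\circ\iota$ is the identity of $\partial\mathcal{B}$, and the composite in the other order is $\nu$. The \emph{linear homotopy} $H(\mu,s)=(1-s)\mu+s\,\nu(\mu)$ is continuous, because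
\[
W_1\bigl(H(\mu,s),H(\mu',s')\bigr)\le W_1(\mu,\mu')+W_1\bigl(\nu(\mu),\nu(\mu')\bigr)+\pi|s-s'|,
\]
and for $0<s<1$ the support of $H(\mu,s)$ is $\operatorname{supp}\mu\cup\operatorname{supp}\nu(\mu)$. If the conjecture holds for $(k,r)$, then $H$ stays in $\mathrm{VR}^m(S^1;r)$ and shows that $\mathrm{VR}^m(S^1;r)\simeq\partial\mathcal{B}\cong S^{2k-1}$.

The equality is also what one would guess. For $k=1$ the body $\mathcal{B}$ is the unit disk and $\nu(\mu)$ is the Dirac mass in the direction of the center of mass of $\mu$, which lies between the atoms of $\mu$. For larger $k$ the measures $\mu$ and $\nu(\mu)$ have proportional Fourier coefficients in the frequencies $1,3,\dots,2k-1$, and one expects $\nu(\mu)$ to be an economical version of $\mu$ located where $\mu$ is located.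

\subsection*{Results}
The guess is wrong for every $k\ge2$.

\begin{theorem}\label{thm:explicit}
Let $k\ge2$ and $\rho_k<r<\rho_{k+1}$. For every $\eta>0$ there is $\mu\in\mathrm{VR}^m(S^1;r)$, supported on three points of an arc of length $r$, with
\[
\operatorname{diam}(\operatorname{supp}\mu)=r\qquad\text{and}\qquad \operatorname{diam}\bigl(\operatorname{supp}\mu\cup\operatorname{supp}\nu(\mu)\bigr)>\pi-\eta .
\]
\end{theorem}

Taking $\eta<\pi-r$, we see that even the weaker inequality $\operatorname{diam}(\operatorname{supp}\mu\cup\operatorname{supp}\nu(\mu))\le r$ fails. The second theorem locates exactly where \eqref{eq:conj} breaks down. An \emph{odd polynomial} is an element of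
\[
\mathcal{T}=\operatorname{span}\{\cos jt,\ \sin jt:\ j=1,3,\dots,2k-1\};
\]
the word refers to the frequencies. Equivalently, $T=\ell\circ\mathrm{SM}$ for a linear functional $\ell$ on $\mathbb{R}^{2k}$. For $k\ge2$ let $\varphi_k$ be the supremum of those $L\in(0,\pi)$ such that for any $k$ distinct points $t_1,\dots,t_k$ in a closed arc of length $L$ there is $T\in\mathcal{T}$ with $T\le1$ on $S^1$ and $T(t_i)=1$ for all $i$; put $\varphi_k=0$ if there is no such $L$. In terms of $\ell$, the condition says that $\mathrm{SM}(t_1),\dots,\mathrm{SM}(t_k)$ lie in a common supporting hyperplane $\{\ell=1\}$ of $\mathcal{B}$.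

\begin{theorem}\label{thm:sharp}
Let $k\ge2$.
\begin{itemize}
\item[(a)] If $\operatorname{diam}(\operatorname{supp}\mu)\le\varphi_k$, then \eqref{eq:conj} holds for $\mu$.
\item[(b)] For every $L$ with $\varphi_k<L<\rho_{k+1}$ there is a measure $\mu$ with
\[
\operatorname{diam}(\operatorname{supp}\mu)=L<\operatorname{diam}\bigl(\operatorname{supp}\mu\cup\operatorname{supp}\nu(\mu)\bigr).
\]
\item[(c)] $\varphi_2=\frac{2\pi}{3}$. For $k\ge3$ we have $\varphi_k\le\alpha_k<\frac{2\pi}{3}$, where $\alpha_k=\arccos(-b_k)$ and $b_k$ is the unique root in $(0,1)$ of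
\[
I_k(b)=\int_{-b}^1(1-x^2)^{k-2}(x^2-b^2)\,dx .
\]
Moreover $\alpha_k\to\frac{\pi}{2}$ as $k\to\infty$.
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:class}
Let $k\ge1$ and $\rho_k\le r<\rho_{k+1}$. The conjecture holds for $(k,r)$ if and only if $k=1$ or $(k,r)=(2,\frac{2\pi}{3})$. In every other case there is $\mu$ with $\operatorname{diam}(\operatorname{supp}\mu)=r<\operatorname{diam}(\operatorname{supp}\mu\cup\operatorname{supp}\nu(\mu))$, so the linear homotopy from $\mu$ to $\nu(\mu)$ leaves $\mathrm{VR}^m(S^1;r)$.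
\end{corollary}

Barvinok, Lee and Novik \cite{BLN} prove that $k$ points in an arc of length slightly more than $\frac{\pi}{2}$ span a face of $\mathcal{B}_{2k}$, that is, $\varphi_k>\frac{\pi}{2}$. We do not use this result. It shows that part (a) is not vacuous, and together with part (c) it gives $\varphi_k\to\frac{\pi}{2}$.

\subsection*{The idea}
The map $\nu$ is continuous in $W_1$, but the support of a measure is not: an atom of tiny mass can be added to $\mu$ anywhere in an arc $[0,L]$ while $\nu(\mu)$ hardly moves. So if some measure on $[0,L]$ has an atom of $\nu$ outside $[0,L]$, one adds a light atom at a point of $[0,L]$ far from it and violates \eqref{eq:conj} (Lemma~\ref{lem:perturb}). The conjecture thus becomes the question whether $\nu$ preserves the set of measures on an arc. For Theorem~\ref{thm:explicit} we compute $\nu$ of a measure with two atoms at distance $r$ and find that it is spread over a whole regular $(2k-1)$-gon (Sections~\ref{sec:small} and~\ref{sec:polygon}). For Theorem~\ref{thm:sharp} we show that $\nu$ preserves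 the measures on an arc as long as any $k$ points of the arc lie in a supporting hyperplane, and not beyond. The tool is a count of zeros of odd polynomials (Section~\ref{sec:tools}), applied to Hermite interpolation (Section~\ref{sec:hermite}). Parts (b), (c), (a) are proved in this order in Sections~\ref{sec:above}--\ref{sec:below}, since (a) uses (c); Section~\ref{sec:class} proves the corollary.

\section{Odd polynomials, faces and arcs}\label{sec:tools}

Throughout, $N=2k-1$. For $T=\ell\circ\mathrm{SM}\in\mathcal{T}$ and a measure $\mu$ we write $T(\mu)=\int T\,d\mu=\ell(\mathrm{SM}(\mu))$. The $2k$ coordinate functions of $\mathrm{SM}$ are linearly independent, so $\dim\mathcal{T}=2k$ and $T\not\equiv0$ when $\ell\neq0$.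

\begin{lemma}\label{lem:odd}
\begin{itemize}
\item[(a)] If $T\in\mathcal{T}$, then $T(t+\pi)=-T(t)$, the functions $T'$ and $T(\cdot-\theta)$ lie in $\mathcal{T}$, and $T'\equiv0$ only if $T\equiv0$.
\item[(b)] A product $\prod_{i=1}^{N}\sin(t-\theta_i)$ of $N$ factors lies in $\mathcal{T}$.
\item[(c)] A nonzero $T\in\mathcal{T}$ has at most $2k-1$ zeros, counted with multiplicity, in any half-open arc of length $\pi$.
\end{itemize}
\end{lemma}

\begin{proof}
The space $\mathcal{T}$ consists of the real-valued combinations of the functions $e^{ijt}$ with $j$ odd and $|j|\le N$. This gives the first two claims of (a); if $T$ is constant, then $T(t+\pi)=-T(t)$ forces $T\equiv0$. In (b) each factor is a combination of $e^{it}$ and $e^{-it}$, so the product is a combination of $e^{ijt}$ with $j\equiv N\pmod 2$ and $|j|\le N$. For (c), write $T(t)=e^{-iNt}P(e^{it})$ with $P\neq0$ a complex polynomial of degree at most $2N$. Thus $T$ has at most $2N$ zeros on $S^1$ with multiplicity. By (a) they come in antipodal pairs of equal multiplicity, and a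 half-open arc of length $\pi$ contains exactly one point of each pair.
\end{proof}

We shall combine (c) with Rolle's theorem in the form: if a smooth function has $n$ zeros, counted with multiplicity, in a compact interval, then its derivative has at least $n-1$ there (a zero of order $q$ leaves one of order $q-1$, and there is a new zero strictly between consecutive distinct zeros).

The definition of $\nu$ asks for a minimal face of $\mathcal{B}$, which is hard to find directly. The next lemma replaces this search by a certificate: one odd polynomial.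

\begin{lemma}\label{lem:recognize}
Let $T\in\mathcal{T}$ satisfy $T\le1$ on $S^1$, and let $\lambda$ be a measure with $T=1$ on $\operatorname{supp}\lambda$. Then $\mathrm{SM}(\lambda)\in\partial\mathcal{B}$ and $\iota(\mathrm{SM}(\lambda))=\lambda$. If $\mu$ is a measure of support diameter less than $\rho_{k+1}$ and $\mathrm{SM}(\mu)=c\,\mathrm{SM}(\lambda)$ with $c>0$, then $\nu(\mu)=\lambda$.
\end{lemma}

\begin{proof}
Let $T=\ell\circ\mathrm{SM}$ and $y=\mathrm{SM}(\lambda)$. Then $\ell\le1$ on $\mathcal{B}$, and $F=\mathcal{B}\cap\{\ell=1\}$ is a face that contains $y$, does not contain $0$, and lies in $\partial\mathcal{B}$. By (B) it is a simplex. The points $\mathrm{SM}(t)$ are distinct for distinct $t$ and lie on the sphere of radius $\sqrt{k}$, while $\mathcal{B}$ lies in the ball that it bounds; so each $\mathrm{SM}(t)$ is an extreme point of $\mathcal{B}$, and each $\mathrm{SM}(t)$ that lies in $F$ is a vertex of $F$. The minimal face containing $y$ is contained in $F$, so its vertices are vertices of $F$. Hence $\lambda$ and $\iota(y)$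 both express $y$ as a convex combination of vertices of the simplex $F$, and uniqueness of barycentric coordinates gives $\iota(y)=\lambda$. Finally, $\mathrm{SM}(\mu)=cy$ with $y\in\partial\mathcal{B}$ means $p(\mathrm{SM}(\mu))=y$.
\end{proof}

For example, $T(t)=\cos(t-t_0)$ shows $\nu(\delta_{t_0})=\delta_{t_0}$, and $T(t)=\cos Nt$ shows that every measure on the regular $N$-gon $\{\cos Nt=1\}$ is fixed by $\nu$.

\medskip
\noindent\emph{Rotations.} For $\theta\in\mathbb{R}$ we have $\mathrm{SM}(t+\theta)=R_\theta\,\mathrm{SM}(t)$, where the linear map $R_\theta$ rotates the coordinate plane of frequency $j$ by the angle $j\theta$. It preserves $\mathcal{B}$, permutes its faces and commutes with $p$. Hence $\nu$ commutes with rotations of $S^1$, and we may place any given arc of length $L$ at $[0,L]$. If $L<\pi$, then $d(s,t)=|s-t|$ on $[0,L]$, so a subset of $[0,L]$ containing $0$ and $L$ has diameter $L$.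

\begin{lemma}\label{lem:arcs}
Let $0<L<\pi$.
\begin{itemize}
\item[(a)] For every $z\in S^1\setminus[0,L]$ there is $m\in[0,L]$ with $d(m,z)>L$.
\item[(b)] Let $L\le\frac{2\pi}{3}$ and let $A\subset S^1$ have diameter $L$ and contain $0$ and $L$. Then $A\subseteq[0,L]$, or $L=\frac{2\pi}{3}$ and $A=\{0,\frac{2\pi}{3},\frac{4\pi}{3}\}$.
\end{itemize}
\end{lemma}

\begin{proof}
Represent $z\notin[0,L]$ by a number in $(L,2\pi)$. If $z\in(L,\pi]$, then $d(0,z)=z>L$. If $z\in[\pi+L,2\pi)$, then $z-L\ge\pi$, so $d(L,z)=2\pi-z+L>L$. If $z\in(\pi,\pi+L)$, then $z-\pi\in(0,L)$ and $d(z-\pi,z)=\pi>L$. This proves (a). In (b), a point $z\in A\setminus[0,L]$ must be in the third case, where $d(0,z)=2\pi-z\le L$ and $d(L,z)=z-L\le L$. Adding gives $L\ge\frac{2\pi}{3}$, so $L=\frac{2\pi}{3}$, and then both inequalities force $z=\frac{4\pi}{3}$. A point $z'\in(0,\frac{2\pi}{3})$ has $d(z',\frac{4\pi}{3})=\min\{\frac{4\pi}{3}-z',\frac{2\pi}{3}+z'\}>\frac{2\pi}{3}$, so it is not in $A$.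
\end{proof}

\section{The cases $k=1$ and $k=2$, and light atoms}\label{sec:small}

\begin{proposition}\label{prop:k1}
For $k=1$ the equality \eqref{eq:conj} holds for every measure $\mu$ with $\operatorname{diam}(\operatorname{supp}\mu)<\rho_2=\frac{2\pi}{3}$.
\end{proposition}

\begin{proof}
Let $L=\operatorname{diam}(\operatorname{supp}\mu)$. If $L=0$, then $\nu(\mu)=\mu$. Otherwise rotate so that $0,L\in\operatorname{supp}\mu$; Lemma~\ref{lem:arcs}(b) gives $\operatorname{supp}\mu\subseteq[0,L]$. The set $\{s(\cos\theta,\sin\theta):s>0,\ 0\le\theta\le L\}$ is convex because $L<\pi$, so it contains $\mathrm{SM}_2(\mu)$. Thus $\mathrm{SM}_2(\mu)=s\,\mathrm{SM}_2(\delta_\theta)$ with $s>0$ and $\theta\in[0,L]$, and $\nu(\mu)=\delta_\theta$ by Lemma~\ref{lem:recognize}. Both supports lie in $[0,L]$.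
\end{proof}

For $k=2$ the failure can be seen by hand.

\begin{example}\label{ex:k2}
Let $k=2$, so that $\rho_2=\frac{2\pi}{3}$ and $\rho_3=\frac{4\pi}{5}$. Fix $a\in(\frac{\pi}{3},\frac{2\pi}{5})$ and $c=\cos a\in(0,\frac12)$. For $0\le\epsilon<1$ and $0<w<1$ let
\[
\mu_\epsilon=\tfrac{1-\epsilon}{2}(\delta_a+\delta_{-a})+\epsilon\,\delta_0,\qquad
\lambda_w=\tfrac{w}{2}(\delta_{\pi/3}+\delta_{-\pi/3})+(1-w)\,\delta_\pi .
\]
Both are symmetric under $t\mapsto-t$, so their sine coordinates vanish:
\[
\mathrm{SM}_4(\mu_\epsilon)=(u_\epsilon,0,v_\epsilon,0),\qquad \mathrm{SM}_4(\lambda_w)=(\tfrac{3w}{2}-1,\,0,\,-1,\,0),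
\]
with $u_\epsilon=(1-\epsilon)\cos a+\epsilon$ and $v_\epsilon=(1-\epsilon)\cos3a+\epsilon$. The first vector is a positive multiple of the second for some $w\in(0,1)$ exactly when $v_\epsilon<0$ and $-1<u_\epsilon/|v_\epsilon|<\frac12$; then $w=\frac23(1+u_\epsilon/|v_\epsilon|)$. At $\epsilon=0$ we have $v_0=-c(3-4c^2)<0$ and $u_0/|v_0|=1/(3-4c^2)\in(\frac13,\frac12)$, so the conditions hold for $\epsilon=0$ and, being open, for all small $\epsilon$. The polynomial $T=-\cos3t$ is at most $1$ and equals $1$ at $\pm\frac{\pi}{3}$ and $\pi$, so $\nu(\mu_\epsilon)=\lambda_w$ by Lemma~\ref{lem:recognize}. For small $\epsilon>0$ the support of $\mu_\epsilon$ has diameter $2a$ and contains $0$, while the support of $\nu(\mu_\epsilon)$ contains $\pi$: the union has diameter $\pi$.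

For a numerical instance take $\cos a=\frac25$, which lies between $\cos\frac{2\pi}{5}=\frac{\sqrt5-1}{4}$ and $\frac12$, and $\epsilon=0.04$. Then $\cos3a=-0.944$, $u_\epsilon=0.424$, $v_\epsilon=-0.86624$ and $w=\frac23(1+\frac{0.424}{0.86624})\approx0.993$.
\end{example}

Two things happen in this example. First, as soon as the atoms $\pm a$ are more than $\rho_2$ apart, $\nu(\mu_0)$ acquires an atom on the far side of the circle. This alone does not violate \eqref{eq:conj}, since $d(\pm a,\pi)=\pi-a<2a$. Second, a light atom placed opposite the new one makes the diameter jump. In the example, symmetry lets us compute $\nu(\mu_\epsilon)$ exactly; in general continuity is enough.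

\begin{lemma}\label{lem:perturb}
Let $0<L<\rho_{k+1}$, let $\mu_0$ be a measure supported in the arc $J=[u,u+L]$, let $m\in J$ and $n\in\operatorname{supp}\nu(\mu_0)$. For every $\eta>0$ there is a measure $\mu$ with $\operatorname{supp}\mu=\operatorname{supp}\mu_0\cup\{u,u+L,m\}$, $\operatorname{diam}(\operatorname{supp}\mu)=L$ and
\[
\operatorname{diam}\bigl(\operatorname{supp}\mu\cup\operatorname{supp}\nu(\mu)\bigr)>d(m,n)-\eta .
\]
\end{lemma}

\begin{proof}
For $0<\epsilon<\frac13$ let $\mu_\epsilon=(1-3\epsilon)\mu_0+\epsilon(\delta_u+\delta_{u+L}+\delta_m)$. Its support is as stated; it lies in $J$ and contains both endpoints, so its diameter is $L$. Only mass $3\epsilon$ must be moved to turn $\mu_\epsilon$ into $\mu_0$, so $W_1(\mu_\epsilon,\mu_0)\le3\pi\epsilon$, and $\nu(\mu_\epsilon)\to\nu(\mu_0)$ by the continuity of $\nu$ on $\mathrm{VR}^m(S^1;L)$. If $\operatorname{supp}\nu(\mu_\epsilon)$ misses the open $\eta$-ball about $n$, then every transport plan moves the whole atom of $\nu(\mu_0)$ at $n$ by at least $\eta$, so $W_1(\nu(\mu_\epsilon),\nu(\mu_0))\ge\eta\,\nu(\mu_0)(\{n\})$,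 a positive bound independent of $\epsilon$. So for small $\epsilon$ there is $n_\epsilon\in\operatorname{supp}\nu(\mu_\epsilon)$ with $d(n_\epsilon,n)<\eta$, and $d(m,n_\epsilon)>d(m,n)-\eta$.
\end{proof}

\section{Two atoms and the regular $(2k-1)$-gon}\label{sec:polygon}

We prove Theorem~\ref{thm:explicit}. Let $k\ge2$, $\rho_k<r<\rho_{k+1}$, $a=\frac r2$ and $\mu_0=\frac12(\delta_a+\delta_{-a})$. Then $\frac{\pi(k-1)}{N}<a<\frac{\pi k}{2k+1}<\frac{\pi}{2}$. Put $\sigma=(-1)^{k-1}$ and write $Na=\pi(k-1)+x$. Then
\[
0<x<\pi\,\frac{k(2k-1)-(k-1)(2k+1)}{2k+1}=\frac{\pi}{2k+1}<\frac{\pi}{2},\qquad \cos Na=\sigma\cos x,\quad \sin Na=\sigma\sin x .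
\]
The triangle of Example~\ref{ex:k2} is replaced by the regular $N$-gon
\[
B=\{b\in S^1:\cos Nb=\sigma\}=\{b\in S^1:e^{iNb}=\sigma\}.
\]
It is symmetric under $t\mapsto-t$, like $\mu_0$, and it contains the points $\pm\frac{\pi(k-1)}{N}=\pm\frac{\rho_k}{2}$ to which $\pm a$ tend as $r\downarrow\rho_k$.

\begin{proposition}\label{prop:polygon}
$\nu(\mu_0)=\sum_{b\in B}w_b\delta_b$, where
\begin{equation}\label{eq:weights}
w_b=\frac{\tan x\,\sin2a}{2N(\sin^2a-\sin^2b)}>0\qquad(b\in B).
\end{equation}
In particular $\operatorname{supp}\nu(\mu_0)=B$.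
\end{proposition}

\begin{proof}
The polynomial $T=\sigma\cos Nt$ is at most $1$ and equals $1$ on $B$. By Lemma~\ref{lem:recognize} it suffices to find weights $w_b>0$ with sum $1$ and a constant $C>0$ such that $\mathrm{SM}(\sum_bw_b\delta_b)=C\,\mathrm{SM}(\mu_0)$. The cosine coordinates of $\mathrm{SM}(\mu_0)$ are $\cos la$ and the sine coordinates are $0$, so for real weights this identity is equivalent to
\begin{equation}\label{eq:fourier}
\sum_{b\in B}w_b\,e^{ilb}=C\cos la\qquad\text{for } l\in J=\{-(N-2),-(N-4),\dots,N-2,N\},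
\end{equation}
the equations with negative $l$ being conjugates of equations with positive $l$. The equation for $l=N$ reads $\sigma\sum_bw_b=C\sigma\cos x$. So we must take $C=1/\cos x>0$, and with this choice \eqref{eq:fourier} includes $\sum_bw_b=1$.

\emph{Solving the system.} These are $N$ equations in $N$ unknowns, and they are inverted by the discrete Fourier transform. Define
\[
w_b=\frac{C}{N}\sum_{j\in J}\cos(ja)\,e^{-ijb}.
\]
The set $B$ is a translate of $\frac{2\pi}{N}\mathbb{Z}$, so $\sum_{b\in B}e^{iqb}=0$ if $N\nmid q$ (a geometric sum), and the sum is $N$ for $q=0$. For distinct $j,l\in J$ the difference $l-j$ is even and $0<|l-j|<2N$; since $N$ is odd, $N\nmid l-j$. Hence $\sum_bw_be^{ilb}=\frac{C}{N}\sum_{j\in J}\cos(ja)\sum_be^{i(l-j)b}=C\cos la$ for $l\in J$.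

\emph{Closed form.} It remains to see that these $w_b$ are given by \eqref{eq:weights}. Every $b\in B$ is a multiple of $\frac{\pi}{N}$. The multiples of $\frac{\pi}{N}$ nearest to $\frac{\pi}{2}$ are $\frac{\pi(k-1)}{N}$ and $\frac{\pi k}{N}$, which have the same sine, so
\begin{equation}\label{eq:sinb}
|\sin b|\le\sin\tfrac{\pi(k-1)}{N}<\sin a .
\end{equation}
Thus $\sin(b+a)\sin(b-a)=\sin^2b-\sin^2a\neq0$. Let $J'=J\setminus\{N\}$; it is symmetric about $0$ with $N-1$ elements, and for $\sin y\ne0$
\[
D(y):=\sum_{j\in J'}e^{-ijy}=\frac{\sin(N-1)y}{\sin y}=\sin Ny\,\cot y-\cos Ny .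
\]
From $\sin Nb=0$ and $\cos Nb=\sigma$ we get $\sin N(b\pm a)=\pm\sigma\sin Na=\pm\sin x$ and $\cos N(b\pm a)=\sigma\cos Na=\cos x$, so $D(b\pm a)=\pm\sin x\,\cot(b\pm a)-\cos x$. The term $j=N$ in the definition of $Nw_b$ is $C\cos Na\cdot\sigma=1$. Therefore
\[
Nw_b=1+\frac{C}{2}\bigl(D(b+a)+D(b-a)\bigr)=\frac{\tan x}{2}\bigl(\cot(b+a)-\cot(b-a)\bigr),
\]
and
\[
\cot(b+a)-\cot(b-a)=\frac{-\sin2a}{\sin(b+a)\sin(b-a)}=\frac{\sin2a}{\sin^2a-\sin^2b}.
\]
This is the formula in \eqref{eq:weights}. The weights are real, and they are positive because $\tan x>0$, $\sin2a>0$ and \eqref{eq:sinb} holds.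
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:explicit}]
We need a point of $[-a,a]$ antipodal to a vertex of $B$. Let $m=\frac{\pi(k-2)}{N}$ and $n=m+\pi=\frac{3\pi(k-1)}{N}$. Then $0\le m<\frac{\pi(k-1)}{N}<a$, and $\cos Nn=(-1)^{3(k-1)}=\sigma$, so $n\in B=\operatorname{supp}\nu(\mu_0)$ and $d(m,n)=\pi$. Lemma~\ref{lem:perturb} with $J=[-a,a]$ and $L=r$ gives a measure with support $\{-a,m,a\}$ and the required properties.
\end{proof}

\begin{remark}
The hypothesis $r>\rho_k$ gives $x>0$ and the strict inequality \eqref{eq:sinb}; at $r=\rho_k$ the points $\pm a$ belong to $B$ and $\nu(\mu_0)=\mu_0$, so this construction says nothing there. The hypothesis $k\ge2$ places $m$ in $[-a,a]$; for $k=1$ one has $B=\{0\}$, whose antipode is out of reach.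
\end{remark}

\section{Hermite interpolation and the threshold $\varphi_k$}\label{sec:hermite}

From now on $k\ge2$. The definition of $\varphi_k$ asks for the existence of a polynomial $T\le1$ touching the level $1$ at $k$ given points. Touching imposes two linear conditions at each point, $2k$ in all, and $\dim\mathcal{T}=2k$; so there is only one candidate. A \emph{configuration} is a set $\tau=\{t_1,\dots,t_k\}$ of $k$ distinct points in an arc of length less than $\pi$.

\begin{lemma}\label{lem:hermite}
\begin{itemize}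
\item[(a)] For each configuration $\tau$ there is exactly one $T_\tau\in\mathcal{T}$ with $T_\tau(t_i)=1$ and $T_\tau'(t_i)=0$ for all $i$, and it depends continuously on $(t_1,\dots,t_k)$.
\item[(b)] Let $f_\tau=1-T_\tau$, and call $\tau$ \emph{good} if $f_\tau\ge0$ on $S^1$. There is $T\in\mathcal{T}$ with $T\le1$ and $T=1$ on $\tau$ if and only if $\tau$ is good.
\item[(c)] Let $0<L<\pi$. If $L\le\varphi_k$, every configuration in $[0,L]$ is good. If $L>\varphi_k$, some configuration in $[0,L]$ is not good.
\end{itemize}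
\end{lemma}

\begin{proof}
(a) The conditions form a square linear system for the $2k$ coefficients of $T$. A solution of the homogeneous system has $k$ double zeros in a half-open arc of length $\pi$, so it vanishes by Lemma~\ref{lem:odd}(c). The matrix is therefore invertible, and its entries are continuous in the $t_i$.

(b) If $T\le1$ and $T(t_i)=1$, then $t_i$ is a maximum point of $T$, so $T'(t_i)=0$ and $T=T_\tau$. The converse is the definition of good.

(c) By (b) and rotation, $\varphi_k$ is the supremum of the set of $L\in(0,\pi)$ such that all configurations in $[0,L]$ are good. This gives the second claim. The set contains every positive number smaller than one of its elements, so it contains $(0,\varphi_k)$. If $L\le\varphi_k$ and $\tau\subset[0,L]$, then for $0<s<1$ the configuration $s\tau\subset[0,sL]$ is good, and $f_\tau=\lim_{s\uparrow1}f_{s\tau}\ge0$ by (a).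
\end{proof}

For any $T\in\mathcal{T}$ the function $f=1-T$ satisfies
\begin{equation}\label{eq:antipode}
f(t+\pi)=2-f(t).
\end{equation}
The zero count determines the shape of $f_\tau$ completely.

\begin{lemma}\label{lem:shape}
Let $0\le t_1<\dots<t_k\le L<\pi$, $\tau=\{t_i\}$ and $f=f_\tau$. Then $f>0$ on $[t_k-\pi,t_1+\pi]\setminus\tau$, and in particular on $[0,L]\setminus\tau$.
\end{lemma}

\begin{proof}
The odd polynomial $f'=-T_\tau'$ is nonzero by Lemma~\ref{lem:odd}(a). It vanishes at $t_1,\dots,t_k$ and, by Rolle's theorem, at some $s_i\in(t_i,t_{i+1})$ for $1\le i\le k-1$. These $2k-1$ points lie in both arcs $[t_1,t_1+\pi)$ and $(t_k-\pi,t_k]$, so by Lemma~\ref{lem:odd}(c) they are simple zeros and $f'$ has no other zero in $(t_k-\pi,t_1+\pi)$. On $(t_k,t_1+\pi)$ the function $f$ is thus monotone, from $f(t_k)=0$ to $f(t_1+\pi)=2$, so $f'>0$ there. Moving to the left, $f'$ changes sign at each simple zero: $f'<0$ on $(s_i,t_{i+1})$, $f'>0$ on $(t_i,s_i)$, and $f'<0$ on $(t_k-\pi,t_1)$. So $f$ increases strictly as one moves away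 from any $t_i$ up to the next $s_j$ or to an end of $[t_k-\pi,t_1+\pi]$, and $f(t_i)=0$. Finally $t_k-\pi<0$ and $t_1+\pi>L$.
\end{proof}

The only part of the circle not covered by the lemma is the arc $(t_1+\pi,t_k+\pi)$ antipodal to the configuration. By \eqref{eq:antipode}, $\tau$ is good exactly when $f_\tau\le2$ on $(t_1,t_k)$: none of the $k-1$ bumps of $f_\tau$ between consecutive zeros may rise above height $2$.

\begin{example}\label{ex:phi2}
Let $k=2$. After a rotation, a configuration is $\tau=\{-a,a\}$ with $0<a<\frac{\pi}{2}$. With $c=\cos a>0$ and $x=\cos t$,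
\[
f_\tau=\frac{(x-c)^2(x+2c)}{2c^3}=1-\frac{3c^2x-x^3}{2c^3}.
\]
Indeed $\cos^3t=\frac14(\cos3t+3\cos t)$, so the right side is $1$ minus an odd polynomial, and the middle expression has double zeros at $t=\pm a$. As $x$ ranges over $[-1,1]$, the factor $x+2c$ is nonnegative throughout if $c\ge\frac12$, and $f_\tau(\pi)<0$ if $c<\frac12$. So $\tau$ is good if and only if $2a\le\frac{2\pi}{3}$, and $\varphi_2=\frac{2\pi}{3}$. The point $\pi$, where $f_\tau$ first turns negative, is where the new atom appeared in Example~\ref{ex:k2}.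
\end{example}

\section{Failure above the threshold}\label{sec:above}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(b)]
Let $\varphi_k<L<\rho_{k+1}$. By Lemma~\ref{lem:hermite}(c) there is a configuration $\tau=\{t_1,\dots,t_k\}\subset[0,L]$ that is not good. Let $T=T_\tau$, $f=f_\tau$, $\mu_0=\frac1k\sum_i\delta_{t_i}$ and $\nu_0=\nu(\mu_0)$. Then $\mathrm{SM}(\nu_0)=p(\mathrm{SM}(\mu_0))$, so $\mathrm{SM}(\mu_0)=c\,\mathrm{SM}(\nu_0)$ with $c>0$, and $c\le1$ because $\mathrm{SM}(\mu_0)\in\mathcal{B}$.

We claim that $\nu_0$ has an atom outside $[0,L]$. Suppose not. We test with $f$, which is nonnegative on $[0,L]$ by Lemma~\ref{lem:shape} although it is not nonnegative on the circle: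
\[
0\le\int f\,d\nu_0=1-T(\nu_0)=1-\frac{T(\mu_0)}{c}=1-\frac1c\le0 .
\]
So $c=1$ and $\mathrm{SM}(\mu_0)\in\partial\mathcal{B}$. Through a boundary point of a convex body there is a supporting hyperplane, and since $0$ is an interior point it has the form $\{\tilde\ell=1\}$ with $\tilde\ell\le1$ on $\mathcal{B}$. Then $\tilde T=\tilde\ell\circ\mathrm{SM}$ satisfies $\tilde T\le1$ and $\frac1k\sum_i\tilde T(t_i)=1$, so $\tilde T(t_i)=1$ for all $i$. By Lemma~\ref{lem:hermite}(b), $\tau$ is good, a contradiction.

Let $n\in\operatorname{supp}\nu_0\setminus[0,L]$. Lemma~\ref{lem:arcs}(a) gives $m\in[0,L]$ with $d(m,n)>L$, and Lemma~\ref{lem:perturb} with $J=[0,L]$ and $\eta=d(m,n)-L$ gives the measure $\mu$.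
\end{proof}

The bound $L<\rho_{k+1}$ entered only to make $\nu$ defined and continuous and to ensure $L<\pi$.

\section{An upper bound for $\varphi_k$}\label{sec:bound}

We prove Theorem~\ref{thm:sharp}(c). The value of $\varphi_2$ was found in Example~\ref{ex:phi2}. To bound $\varphi_k$ from above we need configurations in $[0,\alpha]$ with a bump higher than $2$. It is natural to leave one long gap: cluster $k-1$ points at $0$ and put the last point at $\alpha$. In the limit almost all zeros of $f'$ are known, so $f'$ is an explicit product, and the height of the bump can be compared with $2$. The integral $I_k$ will mark the value of $\alpha$ at which this product is symmetric about $\frac{\pi}{2}$. We first record its properties.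

\begin{lemma}\label{lem:Ik}
For $k\ge2$ the function $I_k$ has a unique root $b_k$ in $(0,1)$, and $I_k<0$ on $(b_k,1)$. Moreover $b_2=\frac12$, $b_k<\frac12$ for $k\ge3$, and $b_k\to0$. Hence $\alpha_k=\arccos(-b_k)$ satisfies $\alpha_k>\frac{\pi}{2}$, $\alpha_2=\frac{2\pi}{3}$, $\alpha_k<\frac{2\pi}{3}$ for $k\ge3$, and $\alpha_k\to\frac{\pi}{2}$.
\end{lemma}

\begin{proof}
We have $I_k(0)=\int_0^1(1-x^2)^{k-2}x^2\,dx>0$ and $I_k(1)=-\int_{-1}^1(1-x^2)^{k-1}dx<0$. The integrand vanishes at $x=-b$, so $I_k'(b)=-2b\int_{-b}^1(1-x^2)^{k-2}dx<0$ on $(0,1)$. This gives the first sentence. Next, $I_2(b)=\frac13(1+b^3)-b^2(1+b)=\frac13(1+b)^2(1-2b)$, so $b_2=\frac12$. For $k\ge3$, subtracting $(\frac34)^{k-2}I_2(\frac12)=0$ gives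
\[
I_k(\tfrac12)=\int_{-1/2}^1\Bigl[(1-x^2)^{k-2}-(\tfrac34)^{k-2}\Bigr](x^2-\tfrac14)\,dx<0,
\]
because the two factors have opposite signs for $|x|\ne\frac12$. So $b_k<\frac12$. Finally fix $b\in(0,1)$. The integrand of $I_k(b)$ is positive only on $(b,1)$, which contributes at most $(1-b^2)^{k-2}$. It is negative on $(-b,b)$, and the interval $[-\frac b2,\frac b2]$ alone contributes at most $-b\cdot\frac{3b^2}{4}(1-\frac{b^2}{4})^{k-2}$. Since $1-b^2<1-\frac{b^2}{4}$, we get $I_k(b)<0$, that is $b_k<b$, for all large $k$.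
\end{proof}

It remains to prove the following; for $k=2$ it is an equality.

\begin{proposition}\label{prop:bound}
$\varphi_k\le\alpha_k$ for all $k\ge2$.
\end{proposition}

\begin{proof}
Suppose not. Then there is $\alpha\in(\alpha_k,\pi)$ with $\alpha\le\varphi_k$, and all configurations in $[0,\alpha]$ are good.

\emph{Step 1: the limit function.} Let $\tau_n\subset[0,\alpha]$ consist of $\alpha$ and of $k-1$ points in $[0,\frac1n]$, for $n>1/\alpha$. Goodness gives compactness: $T_{\tau_n}\le1$, hence $|T_{\tau_n}|\le1$ by Lemma~\ref{lem:odd}(a), so the sequence is bounded in the finite-dimensional space $\mathcal{T}$. Along a subsequence it converges to some $T\in\mathcal{T}$, uniformly with all derivatives. Let $f=1-T$; then $0\le f\le2$ and $f(\alpha)=f'(\alpha)=0$. Each $f_{\tau_n}$ has $2k-2$ zeros with multiplicity in $[0,\frac1n]$, so by Rolle's theorem $f_{\tau_n}^{(j)}$ has a zero in $[0,\frac1n]$ for $0\le j\le2k-3$. In the limit $f^{(j)}(0)=0$ for these $j$.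

\emph{Step 2: a formula for $f'$.} Put $q=2k-3$. Since $T(0)=1$, the odd polynomial $f'=-T'$ is nonzero. It has a zero of order at least $q$ at $0$, a zero at $\alpha$, and a zero $\beta\in(0,\alpha)$ because $f(0)=f(\alpha)=0$. The function
\[
g(t)=\sin^qt\,\sin(t-\alpha)\sin(t-\beta)
\]
has $q+2=N$ factors, so $g\in\mathcal{T}$ by Lemma~\ref{lem:odd}(b), and it has the same $2k-1$ zeros. Choose $t_*\in(0,\pi)\setminus\{\alpha,\beta\}$ and $A=f'(t_*)/g(t_*)$. Then $f'-Ag$ has $2k$ zeros in $[0,\pi)$, so $f'=Ag$ by Lemma~\ref{lem:odd}(c), and $A\ne0$. Let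
\[
h_1=\int_0^\beta g,\qquad h_3=\int_\alpha^\pi g .
\]
On $(0,\beta)$ we have $g>0$, so $h_1>0$, and $Ah_1=f(\beta)\ge0$ gives $A>0$. Now $f(\alpha)=0$ gives $\int_0^\alpha g=0$; by \eqref{eq:antipode}, $Ah_3=f(\pi)-f(\alpha)=2$; and $Ah_1=f(\beta)\le2$. Hence
\begin{equation}\label{eq:h}
\int_0^\alpha g=0,\qquad h_1\le h_3 .
\end{equation}
The first relation determines $\beta$ in terms of $\alpha$; the second says that the bump has height at most $2$.

To compare $h_1$ with $h_3$, reflect in $\frac{\pi}{2}$. With the product formula for sines,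
\begin{equation}\label{eq:reflect}
g(u)-g(\pi-u)=\sin^qu\,\bigl[\sin(\alpha-u)\sin(\beta-u)-\sin(\alpha+u)\sin(\beta+u)\bigr]=-\sin(\alpha+\beta)\,\sin^qu\,\sin2u ,
\end{equation}
since the bracket equals $\frac12[\cos(\alpha+\beta+2u)-\cos(\alpha+\beta-2u)]$. If $\alpha+\beta=\pi$, then $g$ is symmetric and $h_1=h_3$; this is the borderline case, and we must decide on which side of it we are.

\emph{Step 3: $\alpha+\beta>\pi$.} Let
\[
F(\theta)=\int_0^\alpha\sin^qt\,\sin(t-\alpha)\sin(t-\theta)\,dt ,
\]
a linear combination of $\cos\theta$ and $\sin\theta$. The integrands show $F(0)<0<F(\alpha)$, and $F(\beta)=0$ by \eqref{eq:h}. A nonzero combination of $\cos\theta$ and $\sin\theta$ has exactly one zero in $[0,\pi)$, so $F<0$ on $[0,\beta)$ and $F>0$ on $(\beta,\alpha]$. Since $\alpha>\alpha_k>\frac{\pi}{2}$, the point $\pi-\alpha$ lies in $(0,\alpha)$. We have $\sin(t-\alpha)\sin(t-\pi+\alpha)=-\sin(t-\alpha)\sin(t+\alpha)=\sin^2\alpha-\sin^2t=\cos^2t-\cos^2\alpha$. Substituting $x=\cos t$ and $b=-\cos\alpha\in(b_k,1)$,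
\[
F(\pi-\alpha)=\int_0^\alpha\sin^{2k-3}t\,(\cos^2t-\cos^2\alpha)\,dt=\int_{-b}^1(1-x^2)^{k-2}(x^2-b^2)\,dx=I_k(b)<0
\]
by Lemma~\ref{lem:Ik}. Hence $\pi-\alpha<\beta$, and $\alpha+\beta\in(\pi,2\pi)$.

\emph{Step 4: the bump is too high.} We have $h_3=\int_0^{\pi-\alpha}g(\pi-u)\,du$, and $h_1>\int_0^{\pi-\alpha}g(u)\,du$ because $g>0$ on $(0,\beta)$ and $\pi-\alpha<\beta$. By \eqref{eq:reflect},
\[
h_1-h_3>-\sin(\alpha+\beta)\int_0^{\pi-\alpha}\sin^qu\,\sin2u\,du>0,
\]
as $\sin(\alpha+\beta)<0$ and $0<u<\pi-\alpha<\frac{\pi}{2}$. This contradicts \eqref{eq:h}.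
\end{proof}

Example~\ref{ex:phi2}, Lemma~\ref{lem:Ik} and Proposition~\ref{prop:bound} prove Theorem~\ref{thm:sharp}(c).

\section{Equality up to the threshold}\label{sec:below}

We prove Theorem~\ref{thm:sharp}(a). A measure on $[0,L]$ may have arbitrarily many atoms, while the hypothesis $L\le\varphi_k$ concerns $k$ points. The bridge is the following reduction, which needs only $L<\pi$. Its proof replaces $\mathcal{B}$ by the smaller body $K=\operatorname{conv}\mathrm{SM}([0,L])$ and follows the ray through $\mathrm{SM}(\mu)$ to the last point at which it meets $K$.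

\begin{proposition}\label{prop:reduce}
Let $0<L<\pi$ and let $\mu$ be a measure with $0,L\in\operatorname{supp}\mu\subset[0,L]$. There are $c>0$ and a measure $\lambda$ on $[0,L]$ with at most $k$ atoms such that $\mathrm{SM}(\mu)=c\,\mathrm{SM}(\lambda)$.
\end{proposition}

\begin{proof}
If $\mu$ has at most $k$ atoms, take $\lambda=\mu$. Assume that it has at least $k+1$.

\emph{Step 1: the last point of $K$ on the ray.} The set $K$ is compact, as the convex hull of a compact subset of $\mathbb{R}^{2k}$, and its points are the $\mathrm{SM}(\lambda)$ with $\lambda$ a measure on $[0,L]$. The odd polynomial $\cos(t-\frac L2)$ is positive on $[0,L]$, so $0\notin K$. Let $x=\mathrm{SM}(\mu)\in K$. The set $\{s>0:x/s\in K\}$ contains $1$, is closed in $(0,\infty)$, and is bounded away from $0$ because $K$ is bounded and $x\ne0$. Let $c$ be its minimum and $y=x/c\in K$. Then $sy\notin K$ for $s>1$. Write $y=\mathrm{SM}(\lambda)$ with $\lambda$ a measure on $[0,L]$; we show that $\lambda$ has at most $k$ atoms.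

\emph{Step 2: a supporting polynomial.} Two disjoint nonempty convex sets in $\mathbb{R}^{2k}$ are weakly separated by a hyperplane. For $K$ and the ray $\{sy:s>1\}$ this gives a linear $\ell\ne0$ and $\gamma\in\mathbb{R}$ with $\ell\le\gamma$ on $K$ and $s\,\ell(y)\ge\gamma$ for all $s>1$. Letting $s\downarrow1$ gives $\ell(y)=\gamma$, and then $s\gamma\ge\gamma$ gives $\gamma\ge0$. Let $T=\ell\circ\mathrm{SM}\not\equiv0$.

The hyperplane could a priori contain the ray, that is $\gamma=0$; the many atoms of $\mu$ exclude this. If $\gamma=0$, then $T\le0$ on $[0,L]$ and $T(\mu)=c\,\ell(y)=0$, so $T$ vanishes on $\operatorname{supp}\mu$. This set contains $0$, $L$ and at least $k-1$ points of $(0,L)$, which are local maxima of $T$ and hence zeros of order at least $2$. That is at least $2k$ zeros in $[0,\pi)$, contrary to Lemma~\ref{lem:odd}(c). So $\gamma>0$, and we normalize $\gamma=1$. Then $f=1-T\ge0$ on $[0,L]$ and $\int f\,d\lambda=1-\ell(y)=0$, so $f=0$ on $\operatorname{supp}\lambda$.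

\emph{Step 3: counting atoms.} Let $\operatorname{supp}\lambda$ consist of $j$ points of $(0,L)$ and $e\in\{0,1,2\}$ endpoints. The nonzero odd polynomial $f'=-T'$ vanishes at the $j$ interior points, which are local minima of $f$, and at $j+e-1$ further points strictly between consecutive atoms. All these lie in $(0,L)$, and $2j+e-1\le2k-1$ by Lemma~\ref{lem:odd}(c). Suppose $j+e\ge k+1$. Subtracting from $2j+e\le2k$ gives $j\le k-1$, so $e=2$ and $j=k-1$. The count alone does not exclude this case; the symmetry \eqref{eq:antipode} does. Now $f'$ has $2k-1$ zeros in $(0,L)$, hence none in $[L,\pi)$. Since $f(L)=0$ and $f\ge0$ on $[0,L]$, we have $f'(L)\le0$, so $f'<0$ on $[L,\pi)$ and $f(\pi)<0$. But $f(\pi)=2-f(0)=2$. This contradiction shows $j+e\le k$.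
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(a)]
Let $L=\operatorname{diam}(\operatorname{supp}\mu)\le\varphi_k$. By part (c), $L\le\frac{2\pi}{3}<\rho_{k+1}$, so $\nu(\mu)$ is defined. If $L=0$, then $\nu(\mu)=\mu$. Let $L>0$ and rotate so that $0,L\in\operatorname{supp}\mu$. We apply Lemma~\ref{lem:arcs}(b). In the exceptional case $\operatorname{supp}\mu=\{0,\frac{2\pi}{3},\frac{4\pi}{3}\}$, Lemma~\ref{lem:recognize} with $T=\cos3t$ and $c=1$ gives $\nu(\mu)=\mu$. (This case has $L=\frac{2\pi}{3}$, so it occurs only for $k=2$.)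

Otherwise $\operatorname{supp}\mu\subset[0,L]$. Take $c$ and $\lambda$ from Proposition~\ref{prop:reduce}, and enlarge $\operatorname{supp}\lambda$ to a configuration $\tau\subset[0,L]$ of $k$ points. Since $L\le\varphi_k$, the configuration $\tau$ is good by Lemma~\ref{lem:hermite}(c), so $T_\tau\le1$ on $S^1$ and $T_\tau=1$ on $\operatorname{supp}\lambda$. Lemma~\ref{lem:recognize} gives $\nu(\mu)=\lambda$. Both supports lie in $[0,L]$, and \eqref{eq:conj} follows.
\end{proof}

The hypothesis $L\le\varphi_k$ was used twice: through $L\le\frac{2\pi}{3}$, to confine the support to an arc, and in the last step, to see that the last point of $K$ on the ray lies on $\partial\mathcal{B}$. Section~\ref{sec:above} shows that the second use cannot be avoided.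

\section{The classification}\label{sec:class}

\begin{proof}[Proof of Corollary~\ref{cor:class}]
For $k=1$ the range is $0\le r<\frac{2\pi}{3}$, and Proposition~\ref{prop:k1} gives the conjecture. For $k=2$ we have $\varphi_2=\frac{2\pi}{3}=\rho_2$. Theorem~\ref{thm:sharp}(a) gives the conjecture for $r=\frac{2\pi}{3}$, and for $\frac{2\pi}{3}<r<\frac{4\pi}{5}$ Theorem~\ref{thm:sharp}(b) with $L=r$ gives the required $\mu$. For $k\ge3$ we have $\varphi_k<\frac{2\pi}{3}<\rho_k$, the second inequality being $2k-1<3(k-1)$, so Theorem~\ref{thm:sharp}(b) applies with $L=r$ for every $r\in[\rho_k,\rho_{k+1})$, including the endpoint $r=\rho_k$ that Theorem~\ref{thm:explicit} leaves out. For such $\mu$ and $0<s<1$, the measure $H(\mu,s)$ has support $\operatorname{supp}\mu\cup\operatorname{supp}\nu(\mu)$, of diameter greater than $r$.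
\end{proof}

\begin{remark}
In the two surviving cases the argument of Section~\ref{sec:intro} applies and gives $\mathrm{VR}^m(S^1;r)\simeq S^1$ for $r<\frac{2\pi}{3}$ and $\mathrm{VR}^m(S^1;\frac{2\pi}{3})\simeq S^3$. In the other cases our results say nothing against $\mathrm{VR}^m(S^1;r)\simeq S^{2k-1}$. They show only that the linear homotopy does not prove it when $k\ge3$, nor when $k=2$ and $r>\frac{2\pi}{3}$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{ABF}
Henry Adams, Johnathan Bush, Florian Frick,
\emph{Metric Thickenings, Borsuk-Ulam Theorems, and Orbitopes},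
arXiv:1907.06276 (2019).

\bibitem{BLN}
Barvinok, Lee, Novik,
\emph{Neighborliness of the symmetric moment curve},
Mathematika 59 (2013).

\end{thebibliography}
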